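# Partition functions whose relative differences keep rising

## A set for which every $\rho^{(k)}$ rises infinitely often

For $A\subset\mathbb Z_{>0}$ and $k\in\mathbb Z$, define $p^{(k)}(n)=p_A^{(k)}(n)$ for $n\ge 0$ by the formal power series identity
$$\sum_{n=0}^\infty p^{(k)}(n)X^n=(1-X)^k\prod_{a\in A}\frac1{1-X^a},$$
and put $p^{(k)}(n)=0$ for $n<0$. Say that $A$ has property $P_j$ if $|A|>j$ and $\gcd(A\setminus S)=1$ for every $S\subset A$ with $|S|=j$. Whenever $p^{(k)}(n)\ne0$, put
$$\rho^{(k)}(n)=\frac{p^{(k+1)}(n)}{p^{(k)}(n)}=\frac{p^{(k)}(n)-p^{(k)}(n-1)}{p^{(k)}(n)} .$$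

**Theorem 1.** There is a set $A\subset\mathbb Z_{>0}$ satisfying all properties $P_j$ such that for every $k\in\mathbb Z$ one has $\rho^{(k)}(n)<\rho^{(k)}(n+1)$ for infinitely many $n$.

The theorem answers a question taken from Carlos Castaño-Bernard and Florian Luca, "On Petersson's partition limit formula", arXiv:2011.14601 (2020).

**Conjecture.** For every $k\in\mathbb Z$ and every $A\subset\mathbb Z_{>0}$ such that $A$ satisfies all of the properties $P_{k+1},P_{k+2},\dots$, the sequence $\rho^{(k)}(n)$ is eventually strictly decreasing.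

By Theorem 1 the conjecture is false, for every $k$, and one set $A$ violates it for all $k$ at once. Two further theorems are proved below. Theorem 2 makes the counterexamples arbitrarily sparse and the violations arbitrarily large. Theorem 3 goes in the other direction: the conclusion of the conjecture does hold when each element of $A$ is large enough in terms of all the earlier ones.

## Differences, summatory functions and the properties $P_j$

The number $p^{(0)}(n)=p(n)$ counts the partitions of $n$ into parts from $A$. Multiplying a power series by $1-X$ replaces its coefficients by their differences, so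
$$p^{(k+1)}(n)=p^{(k)}(n)-p^{(k)}(n-1)\qquad(k\in\mathbb Z).$$
For $k>0$, $p^{(k)}$ is the $k$-th difference of $p$; for $k<0$ it is the $(-k)$-fold summatory function. The ratio $\rho^{(k)}(n)$ is the relative size of the last increment of $p^{(k)}$, a discrete logarithmic derivative. The conjecture says that it goes down steadily.

The property $P_j$ is that of Bateman and Erdős. For example, $A=\{1,2\}$ has $P_0$, because $\gcd(1,2)=1$, but not $P_1$, because removing $1$ leaves $\gcd=2$. For $j<0$ the property is vacuous: there is no $S$ of negative size. We may quote the following fact of Bateman and Erdős.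

(i) If $A$ is infinite and has $P_k$, then $p^{(k)}(n)\to\infty$ and $\rho^{(k)}(n)\to0$ as $n\to\infty$.

So $\rho^{(k)}$ always tends to $0$ here, and the conjecture asks whether it does so monotonically. The hypothesis has a simple form that does not depend on $k$.

**Observation.** For $A\subset\mathbb Z_{>0}$ the following are equivalent: ($\alpha$) $A$ has $P_j$ for all sufficiently large $j$; ($\beta$) $A$ has $P_j$ for all $j\in\mathbb Z$; ($\gamma$) for every prime $q$, infinitely many elements of $A$ are not divisible by $q$.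

*Proof.* ($\beta$) implies ($\alpha$) trivially. Assume ($\alpha$). Then $A$ is infinite, since $|A|>j$ for all large $j$. If only finitely many elements of $A$ were prime to some prime $q$, we could put them all into a set $S\subset A$ of large size $j$; then $A\setminus S$ would be nonempty and consist of multiples of $q$, against $P_j$. So ($\gamma$) holds. Assume ($\gamma$). Then $A$ is infinite, so $|A|>j$ for all $j$. If $S\subset A$ is finite, then no prime divides all elements of the nonempty set $A\setminus S$, so its gcd is $1$. $\square$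

Call such sets **admissible**. The set of all primes is admissible; the set of powers of $2$ is not. The conjecture says: for admissible $A$ and every $k$, $\rho^{(k)}$ is eventually strictly decreasing. By (i), $p^{(k)}(n)>0$ for all large $n$, so $\rho^{(k)}(n)$ is eventually defined.

## Monotonicity of $\rho^{(k)}$ as log-concavity of $p^{(k)}$

Put
$$D^{(k)}(n)=p^{(k)}(n)^2-p^{(k)}(n-1)\,p^{(k)}(n+1).$$
Write $a,b,c$ for $p^{(k)}(n-1),p^{(k)}(n),p^{(k)}(n+1)$. If $b,c>0$, then $\rho^{(k)}(n)=1-a/b$ and $\rho^{(k)}(n+1)=1-b/c$, so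
$$\rho^{(k)}(n)-\rho^{(k)}(n+1)=\frac bc-\frac ab=\frac{D^{(k)}(n)}{p^{(k)}(n)\,p^{(k)}(n+1)} .\tag{1}$$
Thus $\rho^{(k)}$ decreases from $n$ to $n+1$ exactly when $D^{(k)}(n)>0$.

This form is awkward for asymptotics, because $b^2$ and $ac$ agree to leading order. Differences remove the cancellation. Expanding gives $(b-a)(c-b)-b(c-2b+a)=b^2-ac$, and $b-a=p^{(k+1)}(n)$, $c-b=p^{(k+1)}(n+1)$, $c-2b+a=p^{(k+2)}(n+1)$. Hence
$$D^{(k)}(n)=p^{(k+1)}(n)\,p^{(k+1)}(n+1)-p^{(k)}(n)\,p^{(k+2)}(n+1).\tag{2}$$
When $p^{(k+1)}(n),p^{(k+1)}(n+1)>0$, the sign of $D^{(k)}(n)$ is decided by whether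
$$Q^{(k)}(n):=\frac{p^{(k)}(n)\,p^{(k+2)}(n+1)}{p^{(k+1)}(n)\,p^{(k+1)}(n+1)}$$
is below or above $1$. Leading-order asymptotics of the four factors decide this as soon as they give a limit of $Q$ different from $1$.

Here are two cases by hand. They are finite sets, so they lie outside the conjecture, but they show what can happen.

*The set $\{1\}$ with $k=-d$, $d\ge1$.* The series is $(1-X)^{-d-1}$, so $p^{(-d)}(n)=\binom{n+d}{d}$ and $p^{(-d+1)}(n)=\binom{n+d-1}{d-1}$. Hence $\rho^{(-d)}(n)=d/(n+d)$, which is strictly decreasing.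

*The set $\{1,2\}$ with $k=0$.* Here $p(n)=\lfloor n/2\rfloor+1$, that is $1,1,2,2,3,3,\dots$, and $\rho^{(0)}$ runs through $1,0,\tfrac12,0,\tfrac13,0,\dots$, which is not eventually decreasing. The cause is the prime $2$: after removing $1$, everything left is even. Admissibility excludes this kind of obstruction.

## Finite sets, and the range that finite sets do not control

We need a finite version of admissibility.

**Definition.** For $\kappa\in\mathbb Z$, a finite set $F\subset\mathbb Z_{>0}$ satisfies $\mathcal N(\kappa)$ if for every prime $q$ more than $\kappa$ elements of $F$ are not divisible by $q$.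

For $\kappa<0$ this is vacuous. It implies $\mathcal N(\kappa-1)$ and passes to supersets. For example, $\{1,\dots,10\}$ satisfies $\mathcal N(4)$, since it contains five odd numbers and at least five non-multiples of every other prime, but it does not satisfy $\mathcal N(5)$.

**Lemma 1.** Let $F\subset\mathbb Z_{>0}$ be finite and nonempty, $m=|F|$, $c=\prod_{a\in F}a^{-1}$, let $e=m-\kappa\ge1$, and let $F$ satisfy $\mathcal N(\kappa)$. Then
$$p_F^{(\kappa)}(n)=\frac{c}{(e-1)!}\,n^{e-1}+o(n^{e-1})\qquad(n\to\infty).\tag{3}$$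

*Proof.* The function $R(X)=(1-X)^\kappa\prod_{a\in F}(1-X^a)^{-1}$ is rational, and its poles are roots of unity. We compare pole orders.

At $X=1$, each factor $1-X^a=(1-X)(1+X+\dots+X^{a-1})$ has a simple zero. So $R$ has a pole of order exactly $e$ there, and $\lim_{X\to1}(1-X)^eR(X)=\prod_{a\in F}1/a=c$.

Let $\zeta$ be a root of unity of exact order $s\ge2$ and $q$ a prime dividing $s$. The factor $(1-X)^\kappa$ is finite and nonzero at $\zeta$, so the pole order of $R$ at $\zeta$ is $\#\{a\in F:s\mid a\}\le\#\{a\in F:q\mid a\}$. If $\kappa\ge0$, this is less than $m-\kappa=e$ by $\mathcal N(\kappa)$. If $\kappa<0$, it is at most $m<m-\kappa=e$. So all poles other than $1$ have order at most $e-1$.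

By partial fractions, $R$ is a polynomial plus a linear combination of terms $(1-X/\zeta)^{-i}$, and the coefficient of $X^n$ in such a term is $\zeta^{-n}\binom{n+i-1}{i-1}=O(n^{i-1})$. The term $c(1-X)^{-e}$ contributes $c\binom{n+e-1}{e-1}\sim c\,n^{e-1}/(e-1)!$. All other terms have $i\le e-1$ and contribute $O(n^{e-2})$; if $e=1$ there are no such terms. $\square$

Suppose $F$ satisfies $\mathcal N(k+2)$ and $d:=|F|-1-k\ge2$. Lemma 1 applies with $\kappa=k,k+1,k+2$ and gives growth of degree $d,d-1,d-2$, so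
$$Q_F^{(k)}(n)\longrightarrow\frac{(d-1)!^2}{d!\,(d-2)!}=\frac{d-1}{d}<1 .$$
Hence $D_F^{(k)}(n)>0$ for all $n\ge T(F)$, with some threshold $T(F)$. This suggests a proof of the conjecture. Write $A=\{a_1<a_2<\cdots\}$ and $F_m=\{a_1,\dots,a_m\}$. Since $p_A^{(k)}$ and $p_{F_m}^{(k)}$ agree below $a_{m+1}$, we get $D_A^{(k)}(n)>0$ for $T(F_m)\le n\le a_{m+1}-2$. If these intervals covered all large $n$, we would be done.

They need not cover, and the missing range is easy to name. For $n<a_{m+1}$ the function $p^{(k)}_{F_{m+1}}$ still equals $p^{(k)}_{F_m}$, which has degree $d$, while the asymptotics of Lemma 1 for $F_{m+1}$ have degree $d+1$. The transition takes place while $n$ is comparable with $a_{m+1}$, and there neither asymptotic formula is available. The proof of Theorem 1 produces a violation in this range.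

## One new part, and a new part in $L$ colors

Fix $F$ with $\mathcal N(k+2)$ and $d=|F|-1-k\ge2$, and add a very large new part $N$. Suppose for a moment that it comes in $L$ colors, so that the generating function is multiplied by $(1-X^N)^{-L}\equiv1+LX^N$ modulo $X^{2N}$. Then for $\nu<2N$ the new value is $p_F^{(\kappa)}(\nu)+L\,p_F^{(\kappa)}(\nu-N)$. At $\nu\approx(1+\tau)N$ with fixed $0<\tau<1$, Lemma 1 gives the leading term
$$\frac{c}{t!}N^t\,(u^t+Lv^t),\qquad u=1+\tau,\quad v=\tau,\quad t=d-(\kappa-k).$$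
So $Q^{(k)}$ tends to $\frac{d-1}d\cdot\frac{(u^d+Lv^d)(u^{d-2}+Lv^{d-2})}{(u^{d-1}+Lv^{d-1})^2}$. In this fraction, numerator minus denominator equals $L(uv)^{d-2}(u^2+v^2-2uv)=L(uv)^{d-2}$, because $u-v=1$. The limit is therefore
$$\frac{d-1}{d}\left(1+\frac{L(uv)^{d-2}}{(u^{d-1}+Lv^{d-1})^2}\right).\tag{4}$$

With a single new part, $L=1$, this gives no violation for $d=3$: since $u^2+v^2=1+2uv$, the added fraction is $uv/(1+2uv)^2\le\frac18$ and (4) is at most $\frac23\cdot\frac98=\frac34$. Lemma 3 below shows that the same failure occurs for every $d\ge3$.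

Now let $L$ vary. Put $h=L(v/u)^{d-1}$. The added fraction in (4) becomes
$$\frac{h\,u^{d-1}v^{-(d-1)}(uv)^{d-2}}{u^{2d-2}(1+h)^2}=\frac{h}{(1+h)^2}\cdot\frac1{uv}.$$
For fixed $\tau$ it is largest at $h=1$, with value $1/(4uv)$, and this is as large as we like for small $\tau$. For every $d\ge2$ the limit (4) exceeds $1$ if $h=1$ and $uv<\frac14$. The choice $\tau=\frac15$ works, as $uv=\frac6{25}$. So $L$ must be exponentially large in $d$, but it is a constant compared with $N$.

A set cannot contain $N$ with $L$ colors. But shifting the argument by a bounded amount does not change the leading term, so $L$ consecutive integers $N,N+1,\dots,N+L-1$ do the same work. With $\tau=1/r$ we have $u/v=r+1$, so $L=h(r+1)^{d-1}$ is an integer when $r$ and $h$ are.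

## A cluster of $L$ consecutive integers

**Lemma 2.** Let $F\subset\mathbb Z_{>0}$ be finite and nonempty, $m=|F|$, $k\in\mathbb Z$, $d=m-1-k\ge2$, and let $F$ satisfy $\mathcal N(k+2)$. Let $r\ge2$ and $h\ge1$ be integers and $L=h(r+1)^{d-1}$. For an integer $M\ge 2$ with $M>\max F$ and $M>L$, put $N=rM$ and $n=(r+1)M$, and let $A$ be any set with
$$A\cap[1,2N)=F\cup\{N,N+1,\dots,N+L-1\}.$$
Then, as $M\to\infty$ with $F,k,r,h$ fixed, uniformly over such $A$, and with $c=\prod_{a\in F}1/a$,
$$p_A^{(k)}(n)\sim\tfrac{c}{d!}M^d(r+1)^{d-1}(r+1+h),$$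
$$p_A^{(k+1)}(n)\sim p_A^{(k+1)}(n+1)\sim\tfrac{c}{(d-1)!}M^{d-1}(r+1)^{d-1}(1+h),$$
$$p_A^{(k+2)}(n+1)\sim\tfrac{c}{(d-2)!}M^{d-2}(r+1)^{d-2}\big(1+h(r+1)\big).$$
Consequently
$$Q_A^{(k)}(n)\longrightarrow\frac{d-1}d\cdot\frac{(r+1+h)(1+h(r+1))}{(r+1)(1+h)^2}=\frac{d-1}{d}\Big(1+\frac{h\,r^2}{(1+h)^2(r+1)}\Big).\tag{5}$$

*Proof.* **Step 1: reduce to $F$.** This step expresses $p_A^{(\kappa)}$ below $2N$ by values of $p_F^{(\kappa)}$. The cluster lies above $\max F$, and $N+L-1<N+M<2N$. Any two cluster elements, possibly equal, have sum at least $2N$, so modulo $X^{2N}$ the cluster contributes only the factor $1+\sum_{i<L}X^{N+i}$. Elements of $A$ that are at least $2N$ contribute nothing. Hence for $\nu<2N$ and every $\kappa$,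
$$p_A^{(\kappa)}(\nu)=p_F^{(\kappa)}(\nu)+\sum_{i=0}^{L-1}p_F^{(\kappa)}(\nu-N-i).\tag{6}$$
The right-hand side depends only on $F$, $L$ and $N$; this is the uniformity in $A$.

**Step 2: insert Lemma 1.** This step gives the asymptotics. We have $n+1=(r+1)M+1<2rM=2N$, because $(r-1)M\ge2>1$. So (6) applies to $\nu\in\{n,n+1\}$. Lemma 1 applies to $F$ for $\kappa\in\{k,k+1,k+2\}$, since $m-\kappa\ge m-k-2=d-1\ge1$ and $\mathcal N(k+2)$ implies $\mathcal N(k+1)$ and $\mathcal N(k)$. With $t=d-(\kappa-k)=m-\kappa-1$ it reads $p_F^{(\kappa)}(x)\sim c\,x^t/t!$. In (6) the first argument is $(r+1)M+O(1)$, and each of the other $L$ arguments is $M+O(1)$, where $L$ is fixed. Therefore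
$$p_A^{(\kappa)}(\nu)\sim\frac c{t!}M^t\big((r+1)^t+h(r+1)^{d-1}\big).$$
For $t=d,\ d-1,\ d-2$ the bracket is $(r+1)^{d-1}(r+1+h)$, $(r+1)^{d-1}(1+h)$ and $(r+1)^{d-2}(1+h(r+1))$. These are the stated formulas.

**Step 3: form the quotient.** This step proves (5). The factorials give $(d-1)!^2/(d!\,(d-2)!)=(d-1)/d$, the powers of $M$ and $c$ cancel, and the powers of $r+1$ leave $(r+1)^{2d-3}/(r+1)^{2d-2}=1/(r+1)$. The second form in (5) follows from
$$(r+1+h)(1+h(r+1))-(r+1)(1+h)^2=h(r+1)^2+h-2h(r+1)=hr^2 .\qquad\square$$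

*A numerical example.* Take $F=\{1\}$ and $k=-2$, so $d=2$ and $\mathcal N(0)$ holds, with $r=10$, $h=1$, $L=11$, $M=100$. Let $A$ be any set with $A\cap[1,2000)=\{1\}\cup\{1000,\dots,1010\}$, and $n=1100$. Here $p_F^{(-2)}(x)=\binom{x+2}2$, $p_F^{(-1)}(x)=x+1$ and $p_F^{(0)}(x)=1$ for $x\ge0$. By (6),
$$p^{(-2)}(1100)=\binom{1102}2+\sum_{i=0}^{10}\binom{102-i}2=606651+\binom{103}3-\binom{92}3=606651+51271=657922,$$
$$p^{(-1)}(1100)=1101+\sum_{i=0}^{10}(101-i)=2157,\qquad p^{(0)}(1101)=1+11=12,\qquad p^{(-1)}(1101)=2169 .$$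
By (2), $D^{(-2)}(1100)=2157\cdot2169-657922\cdot12=4678533-7895064<0$. And indeed $\rho^{(-2)}(1100)=2157/657922\approx0.0032785$ is smaller than $\rho^{(-2)}(1101)=2169/660091\approx0.0032859$.

## Stacking clusters: proof of Theorem 1

One cluster gives one rise, for one $k$. We now add clusters one after another, each so far out that the finite set built so far plays the part of $F$, and let $k$ run through all integers again and again.

**Step 1: set up the recursion.** This step defines $A$, up to the choice of how large each $M_j$ is. Let $k_1,k_2,\dots$ be the concatenation of the blocks $(-i,\dots,i)$ for $i=0,1,2,\dots$. Every integer occurs infinitely often. The block of index $i$ starts at position $i^2+1$, so $|k_j|\le j$. Let $F_0=\{1,\dots,10\}$. For $j\ge1$, given $F_{j-1}$, put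
$$m_j=|F_{j-1}|,\quad d_j=m_j-1-k_j,\quad L_j=6^{d_j-1},\quad N_j=5M_j,\quad F_j=F_{j-1}\cup\{N_j,\dots,N_j+L_j-1\},$$
where $M_j>\max(F_{j-1}\cup\{L_j\})$, where $N_j\ge2N_{j-1}$ if $j\ge2$, and where $M_j$ is also large enough for Step 3. Let $A=\bigcup_jF_j$ and $n_j=6M_j$. Since $N_{j+1}\ge2N_j$,
$$A\cap[1,2N_j)=F_{j-1}\cup\{N_j,\dots,N_j+L_j-1\},$$
whatever the later choices are.

**Step 2: check the hypotheses of Lemma 2.** This step makes sure that Lemma 2 applies at every stage with $F=F_{j-1}$, $k=k_j$, $r=5$, $h=1$. Let $q$ be prime. Among two consecutive integers at most one is a multiple of $q$; so $L$ consecutive integers contain at least $\lfloor L/2\rfloor$ non-multiples. Thus $F_0$ contains at least $5$, and a cluster with $L_i\ge6$ contains at least $3$. Suppose $L_i\ge6$ for all $i<j$. Then $F_{j-1}$ contains at least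
$$5+3(j-1)=3j+2>j+2\ge k_j+2$$
non-multiples of $q$, so $\mathcal N(k_j+2)$ holds. Also $m_j\ge10+6(j-1)$, so $d_j\ge10+6(j-1)-1-j=5j+3\ge2$, and $L_j=6^{d_j-1}\ge6$. The induction continues.

**Step 3: choose $M_j$.** This step produces the rise. By (5) with $r=5$, $h=1$, as $M_j\to\infty$,
$$Q_A^{(k_j)}(n_j)\longrightarrow\frac{d_j-1}{d_j}\cdot\frac{7\cdot7}{6\cdot4}=\frac{49}{24}\cdot\frac{d_j-1}{d_j}\ge\frac{49}{48}>1 .$$
By (6) the values in question depend only on $F_{j-1}$, $L_j$ and $M_j$, not on later choices. So we can choose $M_j$ so large that $Q_A^{(k_j)}(n_j)>1$ and that $p_A^{(k_j)}(n_j)$, $p_A^{(k_j+1)}(n_j)$ and $p_A^{(k_j+1)}(n_j+1)$ are positive. By (2), $D_A^{(k_j)}(n_j)<0$. Moreover $p_A^{(k_j)}(n_j+1)=p_A^{(k_j)}(n_j)+p_A^{(k_j+1)}(n_j+1)>0$.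

**Step 4: conclude.** This step collects the rises for a fixed $k$. Every prime has at least $3$ non-multiples in each of infinitely many disjoint clusters, so $A$ is admissible, that is, it satisfies all $P_j$. Fix $k$. For the infinitely many $j$ with $k_j=k$, Step 3 and (1) give $\rho^{(k)}(n_j)<\rho^{(k)}(n_j+1)$, and $n_j\to\infty$. So $\rho^{(k)}$ is not eventually decreasing, not even weakly. This proves Theorem 1 and disproves the conjecture for every $k$. $\blacksquare$

## Sparse sets with arbitrarily large violations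

In the construction each $M_j$ may be taken as large as we like, so the set can be made sparse. The factors $r$ and $h$ may also change with $j$.

**Theorem 2.** Let $F^*\subset\mathbb Z_{>0}$ be finite and nonempty, and let $\psi:[1,\infty)\to\mathbb R$ be nondecreasing and unbounded. There is a set $A$ satisfying all $P_j$, with $A\cap[1,\max F^*]=F^*$ and $|A\cap[1,x]|\le\psi(x)$ for all large $x$, such that for every $k\in\mathbb Z$:

(a) $\displaystyle\limsup_{n\to\infty}\frac{p^{(k)}(n)\,p^{(k+2)}(n+1)}{p^{(k+1)}(n)\,p^{(k+1)}(n+1)}=\infty$;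

(b) there are $n'<n$ with $n'\to\infty$, $n/n'\to1$ and $\rho^{(k)}(n)/\rho^{(k)}(n')\to\infty$.

To read (a): the quotient is $Q^{(k)}(n)$. By (i), its denominator is positive for large $n$, so by (2) the conjecture would force it below $1$ for all large $n$. In (b) the meaning is that there is a sequence of pairs $(n',n)$ with these limits: while $n$ grows by a factor close to $1$, $\rho^{(k)}$ grows by a huge factor.

For (a) alone, $h=1$ and growing $r$ would do, since then (5) is at least $\frac12\big(1+\frac{r^2}{4(r+1)}\big)$. For (b) we compare a point just before the cluster with $n=(r+1)M$. Below, the ratio of the two values of $\rho^{(k)}$ tends to $\frac{r(1+h)}{r+1+h}$, which is less than $1+h$. So $h$ has to grow as well.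

*Proof.* **Step 1: the modified recursion.** This step builds $A$ with its prescribed beginning and its sparsity. Let $B=\max F^*$ and $F_0=F^*\cup\{B+1,\dots,B+10\}$, with the same sequence $k_j$. At stage $j$ put $m_j=|F_{j-1}|$, $d_j=m_j-1-k_j$ and
$$h=j+1\ge2,\quad r=h^2\ge4,\quad L_j=h(r+1)^{d_j-1},\quad N_j=rM_j,\quad F_j=F_{j-1}\cup\{N_j,\dots,N_j+L_j-1\},$$
with $M_j>\max(F_{j-1}\cup\{L_j\})$ and $N_j\ge2N_{j-1}$ for $j\ge2$, and let $A=\bigcup_jF_j$. Since $N_j+L_j-1<2N_j\le N_{j+1}$, again $A\cap[1,2N_j)=F_{j-1}\cup\{N_j,\dots,N_j+L_j-1\}$.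

The count of non-multiples is as before. The ten integers $B+1,\dots,B+10$ contain at least $5$ non-multiples of any prime, and each cluster contains at least $3$ if its length is at least $6$. So inductively $F_{j-1}$ has at least $3j+2>k_j+2$ of them; also $m_j\ge10+6(j-1)$, $d_j\ge5j+3\ge2$ and $L_j\ge2\cdot5=10\ge6$. Hence Lemma 2 applies at each stage, and $A$ satisfies all $P_j$. All elements outside $F^*$ exceed $B$, so $A\cap[1,B]=F^*$.

Require also $\psi(N_j)\ge m_j+L_j=|F_j|$. This is possible, because $|F_j|$ is known before $M_j$ is chosen and $\psi$ is nondecreasing and unbounded. For $N_j\le x<N_{j+1}$ we get $|A\cap[1,x]|\le|F_j|\le\psi(N_j)\le\psi(x)$. So the counting bound holds for all $x\ge N_1$.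

**Step 2: part (a).** This step bounds the limit (5) from below. Write $d=d_j$, $k=k_j$. Since $(h+1)^2\le2(h^2+1)$, the limit is
$$\frac{d-1}d\cdot\frac{r+1+h}{r+1}\cdot\frac{1+h(r+1)}{(1+h)^2}>\frac12\cdot\frac{h(h^2+1)}{(h+1)^2}\ge\frac h4 .$$
So for $M_j$ large, the quotient at $n_j=(r+1)M_j$ with $k=k_j$ exceeds $(j+1)/4$. Each $k$ equals $k_j$ for infinitely many $j$, which gives (a).

**Step 3: part (b).** This step compares $\rho^{(k_j)}$ before and after the cluster enters. Put $n_j'=N_j-1$. Below $N_j$ only $F_{j-1}$ counts, so $p_A^{(\kappa)}(n_j')=p_{F_{j-1}}^{(\kappa)}(n'_j)$. By Lemma 1 with $\kappa=k$ and $k+1$,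
$$n_j'\,\rho^{(k)}(n_j')\longrightarrow d\qquad(M_j\to\infty).$$
By Lemma 2,
$$n_j\,\rho^{(k)}(n_j)\longrightarrow(r+1)\,d\,\frac{1+h}{r+1+h}.$$
Since $n_j'/n_j\to r/(r+1)$,
$$\frac{\rho^{(k)}(n_j)}{\rho^{(k)}(n_j')}\longrightarrow\frac{r(1+h)}{r+1+h}=\frac{h^2(1+h)}{h^2+h+1}\ge\frac{h^2}{h+1}>\frac h2 ,$$
where the first inequality is $(h+1)^2\ge h^2+h+1$ and the second is $h>1$. Also $n_j/n_j'\to1+1/h^2$. So for $M_j$ large the ratio of the $\rho$'s exceeds $(j+1)/2$ and $1<n_j/n_j'<1+2/(j+1)^2$. Choose $M_j$ large enough for this and for Step 2. For fixed $k$, letting $j\to\infty$ through the indices with $k_j=k$ proves (b). $\blacksquare$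

## Sets whose elements grow fast enough

Theorem 2 shows that an upper bound $|A\cap[1,x]|\le\psi(x)$ for all large $x$, with $\psi$ nondecreasing and unbounded, never suffices for the conclusion of the conjecture, however slowly $\psi$ grows. Our clusters satisfy such bounds and still have many elements close together. A condition of another kind does suffice: each element is large in terms of all the previous ones.

**Theorem 3.** There is a function $\Psi$ from finite subsets of $\mathbb Z_{>0}$ to $\mathbb Z_{>0}$ such that: if $A=\{a_1<a_2<\cdots\}$ satisfies $P_j$ for all large $j$ and $a_{m+1}\ge\Psi(\{a_1,\dots,a_m\})$ for all sufficiently large $m$, then for every $k\in\mathbb Z$ the sequence $\rho^{(k)}(n)$ is eventually strictly decreasing.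

Such $A$ exist: choose primes recursively with $a_{m+1}>a_m$ and $a_{m+1}\ge\Psi(\{a_1,\dots,a_m\})$. Each prime divides at most one of them, so the set is admissible.

We must now control the transition range when one single large part $b$ is added to $F$. Since
$$p_{F\cup\{b\}}^{(\kappa)}(n)=\sum_{0\le jb\le n}p_F^{(\kappa)}(n-jb),\tag{7}$$
the profile of $p^{(\kappa)}$ on the scale $b$ is a sum of shifted powers. For $\tau>0$ and an integer $s\ge0$ put
$$f_s(\tau)=\frac1{s!}\sum_{0\le j\le\tau}(\tau-j)^s,\qquad f_0(\tau)=\lfloor\tau\rfloor+1 .$$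
On $(0,1)$ this is $\tau^s/s!$, and at $1+\tau$ with $0<\tau<1$ it is $\big((1+\tau)^s+\tau^s\big)/s!$, the profile with $L=1$ met above.

**Lemma 3.** For $d\ge3$, $\displaystyle\gamma_d:=\sup_{\tau>0}\frac{f_d(\tau)f_{d-2}(\tau)}{f_{d-1}(\tau)^2}<1$.

*Proof.* Integrating term by term, $f_s(\tau)=\int_0^\tau f_{s-1}$ for $s\ge1$. So $f_s$ is continuous for $s\ge1$, and for $s\ge2$ it is $C^1$ with $f_s'=f_{s-1}$. For $s=1$ we have $f_1'=f_0$ off the integers. All $f_s$ are positive on $(0,\infty)$.

**Step 1: $f_1/f_2$ is strictly decreasing.** This is the start of an induction. Write $\tau=n+\theta$ with $n=\lfloor\tau\rfloor$. Summing $(i+\theta)$ and $(i+\theta)^2$ over $0\le i\le n$,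
$$f_1=(n+1)\Big(\theta+\frac n2\Big),\qquad f_2=\frac{n+1}2\Big(\theta^2+\theta n+\frac{n(2n+1)}6\Big).$$
With $f_0=n+1$ we get
$$f_1^2-f_0f_2=(n+1)^2\Big[\frac{\theta^2}2+\frac{\theta n}2+\frac{n(n-1)}{12}\Big],$$
because $\frac{n^2}4-\frac{n(2n+1)}{12}=\frac{n(n-1)}{12}$. This is positive when $\theta>0$. So the continuous function $f_1/f_2$ has the negative derivative $(f_0f_2-f_1^2)/f_2^2$ off the integers, and it is strictly decreasing on $(0,\infty)$.

**Step 2: the induction.** This step gives strict inequality at each point. Let $s\ge2$ and suppose that $g=f_{s-1}/f_s$ is strictly decreasing. Then $f_{s-1}=gf_s$, and $g(x)>g(\tau)$ for $0<x<\tau$, so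
$$\frac{f_s(\tau)}{f_{s+1}(\tau)}=\frac{\int_0^\tau g f_s}{\int_0^\tau f_s}>g(\tau)=\frac{f_{s-1}(\tau)}{f_s(\tau)} .$$
Hence $f_s^2>f_{s-1}f_{s+1}$ on $(0,\infty)$. Therefore $(f_s/f_{s+1})'=(f_{s-1}f_{s+1}-f_s^2)/f_{s+1}^2<0$, and $f_s/f_{s+1}$ is strictly decreasing too. So the induction runs through all $s\ge2$. With $s=d-1$ we obtain $f_df_{d-2}<f_{d-1}^2$ pointwise for every $d\ge3$.

**Step 3: the supremum is below $1$.** This step excludes that the quotient approaches $1$ at the ends. For $d\ge3$ the quotient is continuous on $(0,\infty)$. On $(0,1)$ it is the constant $(d-1)/d$. Comparing the sum with an integral, for $s\ge1$,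
$$\int_0^\tau x^s\,dx\le\sum_{0\le j\le\tau}(\tau-j)^s\le\tau^s+\int_0^\tau x^s\,dx,$$
so $f_s(\tau)\sim\tau^{s+1}/(s+1)!$, and the quotient tends to $d!^2/((d+1)!\,(d-1)!)=d/(d+1)<1$ as $\tau\to\infty$. On the compact interval that remains it has a maximum, which is less than $1$ by Step 2. $\square$

The condition $d\ge3$ is needed: at $\tau=1$ we have $f_0=2$, $f_1=1$, $f_2=\frac12$, so $f_0f_2=f_1^2$.

**Lemma 4.** Let $k\in\mathbb Z$ and let $F\subset\mathbb Z_{>0}$ be finite and nonempty with $d=|F|-1-k\ge3$ and $\mathcal N(k+2)$. There are integers $T=T_k(F)\ge1$ and $b_0=b_{0,k}(F)>\max F$ such that for every integer $b\ge b_0$ and every integer $n\ge T$, the set $G=F\cup\{b\}$ satisfies $p_G^{(k)}(n)>0$ and $D_G^{(k)}(n)>0$.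

The important point is that $T$ does not depend on $b$.

*Proof.* **Step 1: constants.** This step fixes the precision needed. Let $c=\prod_{a\in F}1/a$. By Lemma 3 there is $\eta\in(0,\frac12)$ with $(1+\eta)^3\gamma_d<(1-\eta)^2$. For $i\in\{0,1,2\}$ put $s=d-i\ge1$. Since $|F|-(k+i)-1=s$, Lemma 1 lets us choose an integer $T\ge1$ with
$$\Big|p_F^{(k+i)}(x)-\frac{c\,x^s}{s!}\Big|\le\frac\eta2\cdot\frac{c\,x^s}{s!}\quad(x\ge T,\ i=0,1,2),\qquad\Big(1+\frac1T\Big)^d\le1+\frac\eta2 .$$
Let $K$ be the maximum of the left-hand sides of the first inequality over the integers $0\le x<T$ and $i=0,1,2$.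

**Step 2 (Claim A): approximation on the whole range.** This step shows that for $b$ large and all $n\ge T$,
$$\big|p_G^{(k+i)}(n)-c\,b^sf_s(n/b)\big|\le\eta\,c\,b^sf_s(n/b)\qquad(i=0,1,2).$$
Since $c\,b^sf_s(n/b)=\sum_{0\le jb\le n}c(n-jb)^s/s!$, by (7) the difference is
$$\sum_{0\le jb\le n}\Big[p_F^{(k+i)}(n-jb)-\frac{c(n-jb)^s}{s!}\Big].$$
The terms with $n-jb\ge T$ contribute at most $\frac\eta2c\,b^sf_s(n/b)$ in total. If $b\ge T$, there is at most one $j$ with $0\le n-jb<T$, and it contributes at most $K$. For this $j$ we have $j\ge1$, because $n\ge T$. So $n\ge b$, and keeping only the term $j=0$ gives $c\,b^sf_s(n/b)\ge c\,n^s/s!\ge c\,b/d!$. Thus $K\le\frac\eta2c\,b^sf_s(n/b)$ as soon as $b\ge2Kd!/(\eta c)$.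

**Step 3 (Claim B): from $n+1$ back to $n$.** This step shows that for $s=d-2$, $b$ large and all $n\ge T$,
$$f_s\big((n+1)/b\big)\le(1+\eta)f_s(n/b).$$
We have $s!\,b^sf_s((n+1)/b)=\sum_{0\le jb\le n+1}(n+1-jb)^s$. The terms with $n-jb\ge T$ are at most $(1+\frac1T)^s(n-jb)^s\le(1+\frac\eta2)(n-jb)^s$. If $b\ge T+1$, there is at most one $j$ with $-1\le n-jb<T$. Its term is at most $(T+1)^s$, and again $j\ge1$, so $n\ge b-1$. Then $s!\,b^sf_s(n/b)\ge n^s\ge b-1$, since $s\ge1$ and $b\ge2$. So this term is at most $\frac\eta2s!\,b^sf_s(n/b)$ as soon as $b-1\ge2(T+1)^s/\eta$. Adding the two contributions gives the claim.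

**Step 4: the sign of $D_G^{(k)}$.** This step combines the claims through (2). Let $b_0>\max F$ be an integer large enough for Claims A and B, let $b\ge b_0$, $n\ge T$, $\tau=n/b$. By Claim A and $\eta<1$, the three numbers $p_G^{(k+i)}(n)$ are positive, and so are those at $n+1$. Using Claim A twice and Claim B once,
$$p_G^{(k)}(n)\,p_G^{(k+2)}(n+1)\le(1+\eta)^3c^2b^{2d-2}f_d(\tau)f_{d-2}(\tau)\le(1+\eta)^3\gamma_d\,c^2b^{2d-2}f_{d-1}(\tau)^2 .$$
Using Claim A at $n$ and at $n+1$, and the monotonicity of $f_{d-1}=\int f_{d-2}$,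
$$p_G^{(k+1)}(n)\,p_G^{(k+1)}(n+1)\ge(1-\eta)^2c^2b^{2d-2}f_{d-1}(\tau)^2 .$$
By the choice of $\eta$ and by (2), $D_G^{(k)}(n)>0$. $\square$

*Proof of Theorem 3.* **Step 1: define $\Psi$.** The aim is to put all the thresholds into one function. If $F$ and $k$ satisfy the hypotheses of Lemma 4, let $\Psi_k(F)=\max(b_{0,k}(F),T_k(F)+1)$; otherwise let $\Psi_k(F)=1$. Put $\Psi(F)=\max_{|k|\le|F|}\Psi_k(F)$. This is a maximum over finitely many $k$.

**Step 2: Lemma 4 applies along $A$.** Let $A$ be as in the theorem, $F_m=\{a_1,\dots,a_m\}$, and fix $k$. This step checks the hypotheses of Lemma 4 for $F_m$ with $m$ large. Clearly $|F_m|-1-k\ge3$ for large $m$. If $k+3\le0$, then $\mathcal N(k+2)$ is vacuous. Otherwise we need at least $k+3$ non-multiples in $F_m$ of every prime. A prime that divides none of $a_1,\dots,a_{k+3}$ has these $k+3$ non-multiples in $F_m$ as soon as $m\ge k+3$. The remaining primes are finitely many, and each of them has infinitely many non-multiples in $A$ by the Observation; so for $m$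 large each has at least $k+3$ of them in $F_m$.

Hence there is $m_0\ge|k|$ such that for all $m\ge m_0$ the set $F_m$ satisfies the hypotheses of Lemma 4 and $a_{m+1}\ge\Psi(F_m)\ge\Psi_k(F_m)$. The last inequality uses $|k|\le m$.

**Step 3: cover all large $n$.** This step removes the gaps that stopped us earlier. Let $m\ge m_0$. Lemma 4 with $F=F_m$ and $b=a_{m+1}$ gives $D^{(k)}_{F_{m+1}}(n)>0$ and $p^{(k)}_{F_{m+1}}(n)>0$ for all $n\ge T_k(F_m)$. Since $p_A^{(k)}(\nu)=p_{F_{m+1}}^{(k)}(\nu)$ for $\nu<a_{m+2}$, and $D^{(k)}(n)$ involves no argument beyond $n+1$,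
$$D_A^{(k)}(n)>0\quad\text{and}\quad p_A^{(k)}(n)>0\qquad\text{for }T_k(F_m)\le n\le a_{m+2}-2 .\tag{8}$$
Let $n\ge T_k(F_{m_0})$, and let $m\ge m_0$ be least with $n\le a_{m+2}-2$. If $m=m_0$, then (8) applies to $n$. If $m>m_0$, then $n\ge a_{m+1}-1\ge\Psi_k(F_m)-1\ge T_k(F_m)$, and (8) applies again. So $D_A^{(k)}(n)>0$ and $p_A^{(k)}(n)>0$ for all $n\ge T_k(F_{m_0})$. By (1), $\rho^{(k)}$ is strictly decreasing from there on. $\blacksquare$
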